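\title{A $\Phi$-cosingular operator that is not strictly cosingular}

\begin{abstract}
Let $X,Y$ be Banach spaces such that some operator from $X$ to $Y$ is lower semi-Fredholm. Every strictly cosingular operator from $X$ to $Y$ is $\Phi$-cosingular, and Gonz\'alez and Salas-Brown asked whether the converse holds. We show that it fails for $Y=C(K)$ and $X=C(K)\times\ell_1$, and also for $X=Y=C(K)\times\ell_1$, where $C(K)$ is a space of continuous functions with few operators. We also give a sufficient condition for equality of the two classes, and we show that for fixed $Y=C(K)$ and $X=C(K)\times\ell_1(\Gamma)$ the answer depends on the cardinality of $\Gamma$.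
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $X,Y,Z$ are Banach spaces over $\mathbb R$ or $\mathbb C$, $\mathcal L(X,Y)$ is the space of bounded operators from $X$ to $Y$, $\mathcal L(X)=\mathcal L(X,X)$, $R(T)$ is the range of $T$, $B_X$ is the closed unit ball, and $Q_N\colon Y\to Y/N$ is the quotient map by a closed subspace $N$. Products carry the maximum norm. For $S_1\in\mathcal L(X_1,Y)$ and $S_2\in\mathcal L(X_2,Y)$ put
\[
[S_1,S_2]\colon X_1\times X_2\to Y,\qquad [S_1,S_2](x_1,x_2)=S_1x_1+S_2x_2 ,
\]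
so that $R([S_1,S_2])=R(S_1)+R(S_2)$.

An operator $T\in\mathcal L(X,Y)$ is \emph{lower semi-Fredholm}, $T\in\Phi_-$, if $R(T)$ is closed and of finite codimension in $Y$. The \emph{perturbation class} $P\Phi_-(X,Y)$ consists of the $T\in\mathcal L(X,Y)$ such that $S+T\in\Phi_-$ for every $S\in\Phi_-(X,Y)$. This definition refers to all of $\Phi_-(X,Y)$, and one would like a condition on $T$ alone. The natural candidate is that $T$ should cover no infinite-dimensional quotient of $Y$: the operator $T$ is \emph{strictly cosingular}, $T\in\mathcal{SC}$, if there is no closed infinite-codimensional subspace $N$ of $Y$ with $Q_NT$ surjective. When $\Phi_-(X,Y)\ne\emptyset$ there is a third class: $T\in\mathcal L(X,Y)$ is \emph{$\Phi$-cosingular}, $T\in\Phi\mathcal C(X,Y)$, if for each $S\in\mathcal L(X,Y)$, $[S,T]\in\Phi_-$ implies $S\in\Phi_-$. It is known that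
\begin{equation}\label{eq:chain}
\mathcal{SC}(X,Y)\subset\Phi\mathcal C(X,Y)\subset P\Phi_-(X,Y)\qquad\text{if }\Phi_-(X,Y)\neq\emptyset ,
\end{equation}
and that the second inclusion can be strict. The following question was posed in \cite{GS}.

\begin{quote}
\emph{Suppose that $\Phi_-(X,Y)\neq\emptyset$. Is $\mathcal{SC}(X,Y)=\Phi\mathcal C(X,Y)$?}
\end{quote}

The two definitions are closer than they look. The operator $Q_NT$ is surjective exactly when $N+R(T)=Y$, and the range of an operator is closed as soon as it has finite codimension (Lemma~\ref{lem:phi}(a)). Hence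
\begin{itemize}
\item $T\notin\mathcal{SC}$ if and only if $N+R(T)=Y$ for some closed $N$ of infinite codimension;
\item $T\notin\Phi\mathcal C$ if and only if $R(S)+R(T)$ has finite codimension for some $S\in\mathcal L(X,Y)$ whose range has infinite codimension.
\end{itemize}
In both cases $R(T)$ supplies an infinite-dimensional part of $Y$ that a partner subspace lacks. For $\mathcal{SC}$ the partner is any closed subspace; for $\Phi\mathcal C$ it must be the range of an operator defined on $X$. So the classes agree whenever $X$ can be mapped onto enough subspaces of $Y$. We say that $Z$ is a \emph{quotient} of $X$ if some operator in $\mathcal L(X,Z)$ is surjective, and we write $\operatorname{dens}Y$ for the least cardinality of a dense subset of $Y$.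

\begin{theorem}\label{thm:criterion}
Let $\Phi_-(X,Y)\neq\emptyset$. Suppose that every closed infinite-codimensional subspace $N$ of $Y$ is contained in a closed infinite-codimensional subspace $N'$ of $Y$ that is a quotient of $X$. Then $\mathcal{SC}(X,Y)=\Phi\mathcal C(X,Y)$. In particular, $\Phi_-(X,Y)\ne\emptyset$ and equality holds whenever $X$ has a quotient isomorphic to $\ell_1(\Gamma)$ with $\Gamma$ infinite and $|\Gamma|\ge\operatorname{dens}Y$.
\end{theorem}

This covers the simplest cases. If $\dim Y<\infty$, the hypothesis is void. If $X=\ell_1$ and $Y$ is separable, the last sentence applies. If $X,Y$ are Hilbert spaces and $\dim Y=\infty$, the range of a $\Phi_-$ operator is isomorphic to $Y$, so $X$ maps onto $Y$ and then, by orthogonal projection, onto every closed subspace. Since $\Phi_-(X,Y)\ne\emptyset$ says that $X$ covers almost all of $Y$, one might guess that $X$ always covers enough subspaces of $Y$ and that the answer is yes. It is no, and the description above indicates how to build an example. Take $Y$ with a separable infinite-dimensional quotient $Y/N$. Then some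 $U\in\mathcal L(\ell_1,Y)$ covers $Y/N$, and on $X=Y\times\ell_1$ we have both a $\Phi_-$ operator, the projection onto $Y$, and an operator $T_0(y,z)=Uz$ that is not strictly cosingular. The operator $T_0$ is $\Phi$-cosingular provided that $Y$ is rigid in the following sense: an operator $A\in\mathcal L(Y)$ that is not in $\Phi_-$ misses so much of $Y$ that no separable subspace can fill the gap.

Such rigidity holds in spaces $C(K)$ with few operators. For a compact Hausdorff space $K$, let $\mathcal M(K)=C(K)^*$ be the space of regular Borel measures with the total variation norm. For a bounded Borel function $g$, let $M_g$ be the operator $\mu\mapsto g\mu$ on $\mathcal M(K)$; for $g\in C(K)$, $M_g$ also denotes multiplication by $g$ on $C(K)$, whose adjoint is $M_g$ on $\mathcal M(K)$. An operator is \emph{weakly compact} if it maps the unit ball to a relatively weakly compact set. Consider two properties of $K$.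
\begin{itemize}
\item[(FO)] Every $A\in\mathcal L(C(K))$ satisfies $A^*=M_g+W$ with $g$ bounded Borel and $W\in\mathcal L(\mathcal M(K))$ weakly compact.
\item[(FO$^+$)] Every $A\in\mathcal L(C(K))$ has the form $A=M_g+W$ with $g\in C(K)$ and $W\in\mathcal L(C(K))$ weakly compact.
\end{itemize}
For real scalars, Koszmider \cite{Ko} proved in ZFC that there is an infinite compact Hausdorff space with (FO), and Plebanek \cite{Pl} obtained in ZFC one with (FO$^+$). These existence theorems are the only input here that is not a textbook fact. We check in Section~\ref{sec:measures} that (FO$^+$) implies (FO) and that both pass from real to complex scalars.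

\begin{theorem}\label{thm:main}
Let $K$ be an infinite compact Hausdorff space with \textup{(FO)}, and let $X=C(K)\times\ell_1$.
\begin{enumerate}
\item[(a)] For $Y=C(K)$ we have $\Phi_-(X,Y)\neq\emptyset$ and $\mathcal{SC}(X,Y)\subsetneq\Phi\mathcal C(X,Y)$.
\item[(b)] $\mathcal{SC}(X,X)\subsetneq\Phi\mathcal C(X,X)$.
\end{enumerate}
\end{theorem}

The size of the factor $\ell_1$ matters. Put
\begin{equation}\label{eq:kappa}
\kappa=\min\{\operatorname{dens}C(L): L\subset K\text{ infinite and closed}\}\le\operatorname{dens}C(K).
\end{equation}
Lemma~\ref{lem:noseq} shows that $\kappa\ge\aleph_1$ when $K$ has (FO).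

\begin{theorem}\label{thm:gamma}
Let $K$ be an infinite compact Hausdorff space with \textup{(FO)}, let $Y=C(K)$, and let $X_\Gamma=C(K)\times\ell_1(\Gamma)$.
\begin{enumerate}
\item[(1)] If $\aleph_0\le|\Gamma|<\kappa$, in particular if $\Gamma$ is countably infinite, then $\mathcal{SC}(X_\Gamma,Y)\subsetneq\Phi\mathcal C(X_\Gamma,Y)$.
\item[(2)] If $|\Gamma|\ge\operatorname{dens}C(K)$, then $\mathcal{SC}(X_\Gamma,Y)=\Phi\mathcal C(X_\Gamma,Y)$.
\item[(3)] If $\Gamma=\emptyset$ and $K$ has \textup{(FO$^+$)}, then $\mathcal{SC}(Y,Y)=\Phi\mathcal C(Y,Y)$.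
\end{enumerate}
\end{theorem}

Thus, for $K$ with (FO$^+$), strictness appears and then disappears as $X$ is enlarged by summands $\ell_1(\Gamma)$. The rigidity statement behind these results is Proposition~\ref{prop:key}.

\section{Ranges of finite codimension}\label{sec:phi}

An operator $T$ is \emph{bounded below} on a subspace $E$ if $\|Tx\|\ge c\|x\|$ for all $x\in E$ and some $c>0$. We use the closed range theorem ($R(T)$ is closed if and only if $R(T^*)$ is), the identity $N^\perp=(Y/N)^*$ for closed $N\subset Y$, and the facts that the adjoint of a compact operator is compact and that the sum of a closed and a finite-dimensional subspace is closed.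

\begin{lemma}\label{lem:phi}
Let $T,C\in\mathcal L(X,Y)$ with $C$ compact, and let $S\in\mathcal L(Y,Z)$.
\begin{enumerate}
\item[(a)] $T\in\Phi_-$ if and only if $\dim Y/R(T)<\infty$. In particular, an operator whose range contains the range of a $\Phi_-$ operator is in $\Phi_-$.
\item[(b)] If $S,T\in\Phi_-$, then $ST\in\Phi_-$.
\item[(c)] $T\in\Phi_-$ if and only if $T^*$ is bounded below on a closed finite-codimensional subspace of $Y^*$; $T$ is surjective if and only if $T^*$ is bounded below on $Y^*$.
\item[(d)] For each $\varepsilon>0$ there is a closed finite-codimensional subspace $X_0$ of $X$ with $\|Cx\|\le\varepsilon\|x\|$ for $x\in X_0$.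
\item[(e)] If $T\in\Phi_-$, then $T+C\in\Phi_-$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $Y=R(T)\oplus F$ with $\dim F<\infty$. The map $(x+\ker T,f)\mapsto Tx+f$ is a bounded bijection of $(X/\ker T)\times F$ onto $Y$, hence an isomorphism, and $R(T)$ is the image of the closed subspace $(X/\ker T)\times\{0\}$.

(b) If $Y=R(T)+F$ with $\dim F<\infty$, then $R(S)=R(ST)+S(F)$; apply (a).

(c) Let $T\in\Phi_-$. Then $R(T^*)$ is closed and $\ker T^*=R(T)^\perp$ is finite-dimensional. On a closed complement $E$ of $\ker T^*$, the operator $T^*$ is a bijection onto $R(T^*)$, so it is bounded below; if $T$ is surjective, $E=Y^*$. Conversely, let $T^*$ be bounded below on a closed finite-codimensional $E$. Then $T^*(E)$ is closed, so $R(T^*)$ is closed, and so is $R(T)$. Since $E\cap\ker T^*=\{0\}$, the space $(Y/R(T))^*=\ker T^*$ has dimension at most $\dim Y^*/E$.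

(d) Let $x_1^*,\dots,x_m^*$ be an $\varepsilon$-net of $C^*(B_{Y^*})$ and $X_0=\bigcap_i\ker x_i^*$. For $x\in X_0$, $\|Cx\|=\sup_{y^*\in B_{Y^*}}|(C^*y^*)(x)|\le\varepsilon\|x\|$.

(e) Let $\|T^*y^*\|\ge c\|y^*\|$ on $E$ as in (c), and apply (d) to $C^*$ with $\varepsilon=c/2$. On the intersection of the two subspaces $T^*+C^*$ is bounded below.
\end{proof}

The second inclusion in \eqref{eq:chain} now takes one line: if $T\in\Phi\mathcal C$ and $S\in\Phi_-$, then $R([S+T,T])=R(S)+R(T)\supset R(S)$, so $[S+T,T]\in\Phi_-$ and $S+T\in\Phi_-$. We prove the first inclusion in a form that locates the difference between the classes: $\mathcal{SC}$ is what $\Phi\mathcal C$ becomes when the test operator $S$ may be defined on any space.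

\begin{proposition}\label{prop:SC}
An operator $T\in\mathcal L(X,Y)$ is strictly cosingular if and only if for every Banach space $Z$ and every $S\in\mathcal L(Z,Y)$, $[S,T]\in\Phi_-$ implies $S\in\Phi_-$.
\end{proposition}

\begin{proof}
If $T\notin\mathcal{SC}$, take $N$ with $N+R(T)=Y$ and let $S$ be the inclusion of $Z=N$.

Conversely, let $[S,T]\in\Phi_-$ and $S\notin\Phi_-$. The range of $S$ may be dense, so we first push it into a closed infinite-codimensional subspace by a compact perturbation. We construct $y_n\in Y$ and $y_n^*\in Y^*$ with $y_i^*(y_j)=\delta_{ij}$ and $\|S^*y_n^*\|\,\|y_n\|\le2^{-n}$. Given these for $i<n$, let $Py=\sum_{i<n}y_i^*(y)y_i$. By Lemma~\ref{lem:phi}(c), $S^*$ is not bounded below on $\{y_i:i<n\}^\perp$, so this subspace contains $y_n^*$ with $\|y_n^*\|=1$ and $\|S^*y_n^*\|\le2^{-n-1}(1+\|P\|)^{-1}$. Choose $u$ with $\|u\|\le2$ and $y_n^*(u)=1$, and put $y_n=u-Pu$. Then $y_i^*(y_n)=0$ for $i<n$, $y_n^*(y_n)=1$, and $\|y_n\|\le2(1+\|P\|)$.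

The operator $Cz=\sum_ny_n^*(Sz)\,y_n$ is a norm-convergent sum of rank-one operators, hence compact, and $y_k^*(Cz)=y_k^*(Sz)$ for all $k$. So $R(S-C)\subset N:=\bigcap_k\ker y_k^*$, and $N$ has infinite codimension because the $y_n$ are linearly independent modulo $N$. By Lemma~\ref{lem:phi}(e), $[S-C,T]=[S,T]-[C,0]\in\Phi_-$, so $N+F+R(T)=Y$ for some finite-dimensional $F$. As $N+F$ is closed and infinite-codimensional, $T\notin\mathcal{SC}$.
\end{proof}

The spaces $\ell_1(\Gamma)$ enter because an operator on $\ell_1(\Gamma)$ may be prescribed arbitrarily on the unit vectors $e_\gamma$: a bounded family $(y_\gamma)$ in $Y$ defines $U\in\mathcal L(\ell_1(\Gamma),Y)$ by $Ua=\sum_\gamma a_\gamma y_\gamma$.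

\begin{lemma}\label{lem:lift}
Let $q\in\mathcal L(Y,Z)$ be surjective and let $\Gamma$ be infinite with $|\Gamma|\ge\operatorname{dens}Z$. There is $U\in\mathcal L(\ell_1(\Gamma),Y)$ with $qU$ surjective. In particular, $Z$ is a quotient of $\ell_1(\Gamma)$.
\end{lemma}

\begin{proof}
Let $(z_\gamma)_{\gamma\in\Gamma}$ be dense in $B_Z$, repetitions allowed. By the open mapping theorem there is a bounded family $(y_\gamma)$ with $qy_\gamma=z_\gamma$. With $Ue_\gamma=y_\gamma$ we get $\|(qU)^*z^*\|=\sup_\gamma|z^*(z_\gamma)|=\|z^*\|$, and Lemma~\ref{lem:phi}(c) applies. For the last sentence take $Y=Z$ and $q=I$.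
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Let $T\notin\mathcal{SC}$, say $N+R(T)=Y$ with $N$ closed and infinite-codimensional. Take $N'\supset N$ as in the hypothesis and $S\in\mathcal L(X,Y)$ with $R(S)=N'$. Then $[S,T]$ is surjective and $S\notin\Phi_-$, so $T\notin\Phi\mathcal C$. Together with \eqref{eq:chain} this gives equality. Under the last hypothesis, every closed subspace of $Y$, including $Y$, has a dense subset of cardinality at most $|\Gamma|$, so by Lemma~\ref{lem:lift} it is a quotient of $\ell_1(\Gamma)$ and hence of $X$. Thus $\Phi_-(X,Y)\neq\emptyset$, and $N'=N$ will do.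
\end{proof}

\section{Weakly compact operators on $\mathcal M(K)$}\label{sec:measures}

In this section $K$ is any compact Hausdorff space. Compact operators are weakly compact, and weak compactness is preserved by sums and by composition with bounded operators. We use four classical theorems.
\begin{itemize}
\item \emph{Schur property.} Relatively weakly compact subsets of $\ell_1$ are relatively norm compact.
\item \emph{Gantmacher's theorem.} An operator is weakly compact if and only if its adjoint is.
\item \emph{Dunford--Pettis property} (Grothendieck). The space $\mathcal M(K)$ is an $L_1$-space, so weakly compact operators on $\mathcal M(K)$ map relatively weakly compact sets to relatively norm compact sets.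
\item \emph{Pe{\l}czy\'nski's theorem.} If $Z$ contains no subspace isomorphic to $c_0$, every operator from $C(K)$ to $Z$ is weakly compact.
\end{itemize}
The term $W$ in (FO) has to be negligible in two senses: for point masses, and for lower bounds on subspaces.

\begin{lemma}\label{lem:atoms}
If $H\subset\mathcal M(K)$ is relatively weakly compact and $(s_n)$ are distinct points of $K$, then $\sup_{\nu\in H}|\nu(\{s_n\})|\to0$.
\end{lemma}

\begin{proof}
The map $\nu\mapsto(\nu(\{s_n\}))_n$ is an operator of norm at most $1$ from $\mathcal M(K)$ to $\ell_1$. It sends $H$ to a relatively weakly compact set, which is relatively norm compact by the Schur property, and the coordinates of the elements of such a set tend to $0$ uniformly.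
\end{proof}

\begin{lemma}\label{lem:wc}
Let $W\in\mathcal L(\mathcal M(K))$ be weakly compact.
\begin{enumerate}
\item[(a)] If $W$ is bounded below on a subspace $\Lambda$, then $\dim\Lambda<\infty$.
\item[(b)] $I+W$ is bounded below on a closed finite-codimensional subspace.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By continuity we may assume that $\Lambda$ is closed; then $W|_\Lambda$ is an isomorphism onto the closed subspace $W(\Lambda)$. The set $W(B_\Lambda)$ is relatively weakly compact in $W(\Lambda)$, so, applying $(W|_\Lambda)^{-1}$, $B_\Lambda$ is relatively weakly compact. By the Dunford--Pettis property $W(B_\Lambda)$ is relatively norm compact, and, applying $(W|_\Lambda)^{-1}$ again, so is $B_\Lambda$.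

(b) By the Dunford--Pettis property $W^2$ is compact. Lemma~\ref{lem:phi}(d) gives a closed finite-codimensional $E$ with $\|W^2\mu\|\le\frac12\|\mu\|$ on $E$, and there $\frac12\|\mu\|\le\|(I-W^2)\mu\|\le\|I-W\|\,\|(I+W)\mu\|$.
\end{proof}

Part (a) fails on general spaces: the identity of $\ell_2$ is weakly compact.

By Gantmacher's theorem, (FO$^+$) implies (FO). Suppose now that $K$ has (FO) for real scalars and that $A\in\mathcal L(C(K,\mathbb C))$. For real $f$ write $Af=A_1f+iA_2f$ with $A_1f,A_2f$ real; then $A_j\in\mathcal L(C(K,\mathbb R))$, and $A=\widetilde{A_1}+i\widetilde{A_2}$, where $\widetilde{A_j}(f_1+if_2)=A_jf_1+iA_jf_2$ is the complexification. The identity $\langle\widetilde{A_j}f,\mu\rangle=\langle f,\widetilde{A_j^*}\mu\rangle$ holds for real $f,\mu$, and both sides are complex bilinear, so $(\widetilde{A_j})^*=\widetilde{A_j^*}$. If $A_j^*=M_{g_j}+W_j$, then $A^*=M_{g_1+ig_2}+\widetilde{W_1}+i\widetilde{W_2}$, and $\widetilde{W_j}$ is weakly compact because it maps the unit ball into $W_j(B)+iW_j(B)$, with $B$ the real unit ball. The same computation, without adjoints,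 works for (FO$^+$).

\section{Large closed subsets and a quotient $\ell_2$}\label{sec:K}

From now on $K$ is an infinite compact Hausdorff space with (FO). The plan of Section~\ref{sec:intro} needs two features of $C(K)$ that pull in opposite directions: every infinite closed piece of $K$ must be too large to be covered by a separable space, and yet $C(K)$ must have a separable infinite-dimensional quotient. Both come from the absence of convergent sequences. By (FO), $A^*\delta_s$ is a multiple of $\delta_s$ up to an element of a fixed weakly compact set, so by Lemma~\ref{lem:atoms} an adjoint cannot move infinitely many point masses to other points; a convergent sequence would carry a shift that does.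

\begin{lemma}\label{lem:noseq}
No sequence of distinct points of $K$ converges. Consequently $C(L)$ is nonseparable for every infinite closed $L\subset K$, that is, $\kappa\ge\aleph_1$.
\end{lemma}

\begin{proof}
Suppose that $t_n\to t$ with the $t_n$ distinct; dropping one term, $t_n\ne t$ for all $n$. Choose inductively open sets $O_n\ni t_n$ with $\overline{O_n}$ disjoint from the closed set $\{t\}\cup\{t_m:m\ne n\}\cup\bigcup_{j<n}\overline{O_j}$, which does not contain $t_n$. Take continuous $f_n\colon K\to[0,1]$ with $f_n(t_n)=1$ and $f_n=0$ off $O_n$. For $f\in C(K)$ the series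
\[
Af=\sum_{n\ge1}\bigl(f(t_n)-f(t)\bigr)f_{n+1}
\]
converges uniformly, since the coefficients tend to $0$ and the $O_n$ are pairwise disjoint, and $\|Af\|\le2\|f\|$. As $(Af)(t_{n+1})=f(t_n)-f(t)$, we have $A^*\delta_{t_{n+1}}=\delta_{t_n}-\delta_t$. Writing $A^*=M_g+W$, the measures
\[
\nu_n=W\delta_{t_{n+1}}=\delta_{t_n}-\delta_t-g(t_{n+1})\delta_{t_{n+1}}
\]
form a relatively weakly compact set with $\nu_n(\{t_n\})=1$, contradicting Lemma~\ref{lem:atoms}. Finally, if $C(L)$ is separable, then $L$ is metrizable, and an infinite compact metrizable space contains a convergent sequence of distinct points.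
\end{proof}

Restrictions $C(K)\to C(L)$ therefore give no separable infinite-dimensional quotient. We obtain one from a measure on $K$ that carries a sequence of independent signs.

\begin{lemma}\label{lem:l2}
There is a surjective operator $q\in\mathcal L(C(K),\ell_2)$.
\end{lemma}

\begin{proof}
\emph{A perfect subset.} The set $K'$ of non-isolated points of $K$ is closed, and it is nonempty because $K$ is infinite and compact. We claim that $K'$ has no isolated point. Otherwise some $p\in K'$ has a closed neighborhood $J$ in $K$ with $J\cap K'=\{p\}$, and $J$ is infinite since $p$ is not isolated in $K$. For each open $O\ni p$ the set $J\setminus O$ is compact and consists of isolated points of $K$, so it is finite. Hence every sequence of distinct points of $J$ converges to $p$, contradicting Lemma~\ref{lem:noseq}.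

\emph{A map onto the Cantor set.} For finite $0$--$1$ words $s$ we choose closed sets $P_s\subset K'$ with nonempty interior relative to $K'$, starting with $K'$ for the empty word. The relative interior of $P_s$ has two distinct points, and we let $P_{s0},P_{s1}\subset P_s$ be disjoint closed relative neighborhoods of them. Let $\Omega=\bigcap_n\bigcup_{|s|=n}P_s$, a compact set. The sets $P_s$ with $|s|=n$ are pairwise disjoint, so each $x\in\Omega$ determines a unique $\psi(x)\in\{0,1\}^{\mathbb N}$ such that $x\in P_s$ for every initial segment $s$ of $\psi(x)$. The preimage of the cylinder of $s$ is $\Omega\cap P_s$, a member of a finite partition of $\Omega$ into closed sets and hence open in $\Omega$; so $\psi$ is continuous. It is surjective because a decreasing sequence of nonempty compact sets has nonempty intersection.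

\emph{Independent signs.} Let $m$ be the product of the measures $\frac12(\delta_0+\delta_1)$ on $\{0,1\}^{\mathbb N}$ and $r_n(\sigma)=(-1)^{\sigma_n}$. The map $u\mapsto u\circ\psi$ embeds $C(\{0,1\}^{\mathbb N})$ isometrically in $C(\Omega)$. By the Hahn--Banach and Riesz theorems, the functional $u\circ\psi\mapsto\int u\,dm$ extends to a measure $\nu$ on $\Omega$ with $\|\nu\|=1=\nu(\Omega)$; so $\nu$ is a probability measure whose image under $\psi$ is $m$. The functions $s_n=r_n\circ\psi$ are real and orthonormal in $L_2(\nu)$, so by Bessel's inequality $qf=(\int_\Omega fs_n\,d\nu)_n$ defines $q\in\mathcal L(C(K),\ell_2)$. Identify $\ell_2^*$ with $\ell_2$ by the bilinear pairing. Since $\sum_na_ns_n$ converges in $L_2(\nu)$ for $a\in\ell_2$, we have $q^*a=(\sum_na_ns_n)\nu$, and Khinchin's inequality gives an absolute constant $c>0$ with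
\[
\|q^*a\|=\int\Bigl|\sum_na_nr_n\Bigr|\,dm\ge c\|a\|_2 .
\]
By Lemma~\ref{lem:phi}(c), $q$ is surjective.
\end{proof}

\section{Small ranges cannot complete an operator on $C(K)$}\label{sec:key}

\begin{proposition}\label{prop:key}
Let $V$ be a Banach space with $\operatorname{dens}V<\kappa$, for example a separable one. Let $A\in\mathcal L(C(K))$ and $D\in\mathcal L(V,C(K))$. If $[A,D]\in\Phi_-$, then $A\in\Phi_-$.
\end{proposition}

Some bound on $\operatorname{dens}V$ is needed, as $V=C(K)$, $A=0$, $D=I$ shows. For a function $g$ on $K$ and $\eta>0$ write $F_\eta=\{t\in K:|g(t)|\le\eta\}$.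

\subsection*{The model case $A=M_g$, $g$ continuous, $V$ separable}
Let $Z_g=g^{-1}(0)$. If $Z_g$ were infinite, consider the restriction $\rho\colon C(K)\to C(Z_g)$, which is surjective by Tietze's theorem. Then $\rho[M_g,D]\in\Phi_-$ by Lemma~\ref{lem:phi}(b). But $\rho M_g=0$, so the range of $\rho[M_g,D]$ is the separable space $\rho D(V)$, which cannot have finite codimension in the nonseparable space $C(Z_g)$. So $Z_g$ is finite.

Next, some $F_\eta$ is finite. Otherwise take distinct $t_n$ with $|g(t_n)|\le1/n$; all cluster points lie in $Z_g$. Let $O_z$ $(z\in Z_g)$ be pairwise disjoint open neighborhoods. The compact set $K\setminus\bigcup_zO_z$ contains no cluster point, hence only finitely many $t_n$, so some $O_z$ contains a subsequence. Its only cluster point is $z$, so it converges, contradicting Lemma~\ref{lem:noseq}. Shrinking $\eta$ below the nonzero values of $|g|$ on the finite set $F_\eta$, we get $Z_g=\{|g|<\eta\}$. So $Z_g$ is clopen, $1/g$ is continuous on $K\setminus Z_g$, and $R(M_g)=\{f:f|_{Z_g}=0\}$ has finite codimension.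

The mechanism is a dichotomy: either $g$ is bounded away from $0$ off a finite set and $A\in\Phi_-$, or $A$ is negligible on an infinite closed set $L$, and then $D$ alone would have to cover the large space $C(L)$.

\subsection*{The general case}
Let $A^*=M_g+W$ as in (FO). Two difficulties arise. First, $g$ is only Borel, so it may be small on infinite sets without vanishing, and these sets need not be closed, whereas \eqref{eq:kappa} concerns closed sets. Second, because of $W$, no restriction annihilates $A$. Since the decomposition lives on $\mathcal M(K)$, we argue there, where $[A,D]\in\Phi_-$ is a lower bound with a constant $c$ against which ``small'' can be measured, and where Lemma~\ref{lem:wc} disposes of $W$. The first alternative of the dichotomy is as follows.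

\begin{lemma}\label{lem:finite}
If $F_\eta$ is finite for some $\eta>0$, then $A\in\Phi_-$.
\end{lemma}

\begin{proof}
Let $h=1/g$ off $F_\eta$ and $h=0$ on $F_\eta$, a Borel function with $|h|\le1/\eta$. Let $E_1=\{\mu:\mu(\{x\})=0\text{ for }x\in F_\eta\}$, a closed finite-codimensional subspace. For $\mu\in E_1$ we have $hg\mu=\mu$, so $M_hA^*\mu=(I+M_hW)\mu$. By Lemma~\ref{lem:wc}(b), $I+M_hW$ is bounded below on a closed finite-codimensional $E_2$. On $E_1\cap E_2$ we have $\|A^*\mu\|\ge\eta\|M_hA^*\mu\|=\eta\|(I+M_hW)\mu\|$, and Lemma~\ref{lem:phi}(c) applies.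
\end{proof}

The first difficulty is resolved by a fact not yet used: $M_g+W$ is an adjoint, hence weak$^*$-continuous. This forces $g$ to be almost continuous. (If $g$ is continuous, as under (FO$^+$), the next lemma is trivial.)

\begin{lemma}\label{lem:closure}
For every $\eta>0$ the set $G=\overline{F_\eta}\setminus F_{2\eta}$ is finite.
\end{lemma}

\begin{proof}
Let $H$ be the weak closure of $\{W\delta_s:s\in K\}$, a weakly compact set. Let $t\in\overline{F_\eta}$ and take a net $(t_\alpha)$ in $F_\eta$ converging to $t$. Passing to a subnet, $g(t_\alpha)\to c_t$ with $|c_t|\le\eta$, and $W\delta_{t_\alpha}\to w_t\in H$ weakly, hence weak$^*$. Since $\delta_{t_\alpha}\to\delta_t$ weak$^*$, taking weak$^*$ limits in $A^*\delta_{t_\alpha}=g(t_\alpha)\delta_{t_\alpha}+W\delta_{t_\alpha}$ gives $A^*\delta_t=c_t\delta_t+w_t$. Comparing with $A^*\delta_t=g(t)\delta_t+W\delta_t$,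
\[
(g(t)-c_t)\delta_t=w_t-W\delta_t\in H-H .
\]
The set $H-H$ is weakly compact, and $|g(t)-c_t|>2\eta-\eta=\eta$ for $t\in G$. Distinct points $s_n\in G$ would give measures $\nu_n\in H-H$ with $|\nu_n(\{s_n\})|>\eta$, contradicting Lemma~\ref{lem:atoms}.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:key}]
The adjoint of $[A,D]$ is $\mu\mapsto(A^*\mu,D^*\mu)$, and the dual of the maximum norm is the sum norm. By Lemma~\ref{lem:phi}(c) there are $c>0$ and a closed finite-codimensional $E\subset\mathcal M(K)$ with
\begin{equation}\label{eq:lower}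
\|A^*\mu\|+\|D^*\mu\|\ge c\|\mu\|\qquad(\mu\in E).
\end{equation}
Put $\eta=c/4$. By Lemma~\ref{lem:finite} it suffices to show that $F_\eta$ is finite. Suppose not, and let $L=\overline{F_\eta}$, an infinite closed set, and $G=L\setminus F_{2\eta}$, a finite set by Lemma~\ref{lem:closure}. We look for many measures on $L$ that $D^*$ annihilates: for them \eqref{eq:lower} is a lower bound for $A^*$, which $M_g$ is too small to provide.

Let $\rho\colon C(K)\to C(L)$ be the restriction; $\rho^*$ identifies $\mathcal M(L)$ with the measures on $K$ concentrated on $L$. Let $Y_0=\overline{\rho D(V)}$. If $Y_0$ had finite codimension in $C(L)$, then $\operatorname{dens}C(L)\le\max(\operatorname{dens}V,\aleph_0)<\kappa$, since $\kappa\ge\aleph_1$; this contradicts \eqref{eq:kappa}. So $Y_0^\perp=\{\mu\in\mathcal M(L):D^*\mu=0\}$ is infinite-dimensional, and so is its finite-codimensional subspace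
\[
\Lambda=\{\mu\in Y_0^\perp\cap E:\ \mu(\{x\})=0\text{ for all }x\in G\}.
\]
For $\mu\in\Lambda$ the measure $|\mu|$ is concentrated on $L\setminus G\subset F_{2\eta}$, so $\|g\mu\|=\int|g|\,d|\mu|\le2\eta\|\mu\|$. By \eqref{eq:lower} and $D^*\mu=0$,
\[
\|W\mu\|\ge\|A^*\mu\|-\|g\mu\|\ge(c-2\eta)\|\mu\|=\tfrac c2\|\mu\| .
\]
Lemma~\ref{lem:wc}(a) gives $\dim\Lambda<\infty$, a contradiction.
\end{proof}

\section{Proofs of Theorems~\ref{thm:main} and~\ref{thm:gamma}}\label{sec:proofs}

Fix $q$ as in Lemma~\ref{lem:l2}. If $p\in\mathcal L(Y,\ell_2)$ is surjective with kernel $N$, then $Y/N$ is isomorphic to $\ell_2$, and $Q_NT$ is surjective whenever $pT$ is. So an operator $T$ into $Y$ with $pT$ surjective is not strictly cosingular. The projection of $X_\Gamma$ onto $C(K)$ shows that $\Phi_-(X_\Gamma,C(K))\neq\emptyset$ for every $\Gamma$, and Theorem~\ref{thm:main}(a) is the case $\Gamma=\mathbb N$ of Theorem~\ref{thm:gamma}(1).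

\begin{proof}[Proof of Theorem~\ref{thm:gamma}(1) and (2)]
(1) By Lemma~\ref{lem:lift} there is $U\in\mathcal L(\ell_1(\Gamma),C(K))$ with $qU$ surjective. Put $T_0(y,z)=Uz$. Then $qT_0$ is surjective, so $T_0\notin\mathcal{SC}$. Let $S\in\mathcal L(X_\Gamma,Y)$ with $[S,T_0]\in\Phi_-$, and write $S=[A,D]$ with $A\in\mathcal L(C(K))$ and $D\in\mathcal L(\ell_1(\Gamma),C(K))$. Then
\[
R([S,T_0])=R(A)+R(D)+R(U)=R\bigl([A,[D,U]]\bigr),
\]
so $[A,[D,U]]\in\Phi_-$. The domain $V=\ell_1(\Gamma)\times\ell_1(\Gamma)$ of $[D,U]$ has density $|\Gamma|<\kappa$, so $A\in\Phi_-$ by Proposition~\ref{prop:key}. Since $R(S)\supset R(A)$, Lemma~\ref{lem:phi}(a) gives $S\in\Phi_-$. Thus $T_0\in\Phi\mathcal C(X_\Gamma,Y)$.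

(2) Here $\Gamma$ is infinite because $C(K)$ is nonseparable, and $\ell_1(\Gamma)$ is a quotient of $X_\Gamma$; apply Theorem~\ref{thm:criterion}.
\end{proof}

Property (FO) was used twice: through Lemma~\ref{lem:noseq}, which yields $\kappa\ge\aleph_1$ and the quotient $q$, and through the decomposition of $A^*$. It cannot be dropped: if $K$ is metrizable, then $C(K)$ is separable and Theorem~\ref{thm:criterion} gives equality for $X=C(K)\times\ell_1$, $Y=C(K)$.

When $Y=X$, a test operator is a $2\times2$ matrix, and the new difficulty is the entry from $C(K)$ to $\ell_1$, which couples the two coordinates of the range. That entry is compact.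

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
The identity is in $\Phi_-(X,X)$. Take $U\in\mathcal L(\ell_1,C(K))$ with $qU$ surjective, let $p_1,p_2$ be the coordinate projections of $X$, and put $T_0(y,z)=(Uz,0)$. Since $qp_1T_0(y,z)=qUz$, both $qp_1T_0$ and $qp_1$ are surjective, so $T_0\notin\mathcal{SC}$.

Let $S=(S_{ij})_{i,j=1,2}\in\mathcal L(X)$ with $[S,T_0]\in\Phi_-$. The space $\ell_1$ contains no copy of $c_0$: the set of unit vectors of $c_0$ is relatively weakly compact and not relatively norm compact, which the Schur property forbids. So $S_{21}\colon C(K)\to\ell_1$ is weakly compact by Pe{\l}czy\'nski's theorem, hence compact by the Schur property. Let $S'$ be $S$ with $S_{21}$ replaced by $0$. By Lemma~\ref{lem:phi}(e) the operator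
\[
[S',T_0]\colon(y,z,y',z')\mapsto(S_{11}y+S_{12}z+Uz',\,S_{22}z)
\]
is in $\Phi_-$, and by Lemma~\ref{lem:phi}(b) so are $p_1[S',T_0]$ and $p_2[S',T_0]$. Their ranges are those of $[S_{11},[S_{12},U]]$ and $S_{22}$. So $S_{22}\in\Phi_-$, and $S_{11}\in\Phi_-$ by Proposition~\ref{prop:key} with $V=\ell_1\times\ell_1$. In the factorization
\[
S'=\begin{pmatrix}S_{11}&S_{12}\\0&S_{22}\end{pmatrix}
=\begin{pmatrix}I&0\\0&S_{22}\end{pmatrix}\begin{pmatrix}I&S_{12}\\0&I\end{pmatrix}\begin{pmatrix}S_{11}&0\\0&I\end{pmatrix}
\]
the middle factor is invertible and the outer ones have ranges $C(K)\times R(S_{22})$ and $R(S_{11})\times\ell_1$. Hence $S'\in\Phi_-$, and $S\in\Phi_-$ because $S-S'$ is compact. Thus $T_0\in\Phi\mathcal C(X,X)$.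
\end{proof}

Finally, we show why the factor $\ell_1$ is needed. On $C(K)$ itself, an operator $M_g+W$ that is not strictly cosingular has $|g|$ large on an infinite set, and multiplication by a function vanishing exactly there is a partner for it. Here the continuity of $g$ in (FO$^+$) is used, to make that function continuous.

\begin{proof}[Proof of Theorem~\ref{thm:gamma}(3)]
Every weakly compact $W\in\mathcal L(C(K))$ is strictly cosingular. Indeed, if $Q_NW$ is surjective, then $(Q_NW)^*=W^*|_{N^\perp}$ is bounded below, $W^*$ is weakly compact, and $\dim N^\perp<\infty$ by Lemma~\ref{lem:wc}(a).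

Let $T=M_g+W\notin\mathcal{SC}$ with $g\in C(K)$ and $W$ weakly compact. We claim that $O_\eta=\{|g|>\eta\}$ is infinite for some $\eta>0$. Otherwise each $O_\eta$ is a finite open set, hence clopen, so $g_\eta=g1_{O_\eta}$ is continuous, $M_{g_\eta}$ has finite rank, and $\|M_g-M_{g_\eta}\|\le\eta$. Then $M_g$ is compact and $T$ is weakly compact, so $T\in\mathcal{SC}$, a contradiction.

Fix such an $\eta$ and put $h=\max(0,1-|g|/\eta)\in C(K)$. The point masses $\delta_t$, $t\in O_\eta$, are linearly independent and vanish on $R(M_h)$, so $M_h\notin\Phi_-$. Where $h=0$ we have $|g|\ge\eta$, so $u=h^2+|g|^2$ is positive on $K$. For $f\in C(K)$,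
\[
[M_h,T]\Bigl(\frac{hf}{u},\frac{\bar gf}{u}\Bigr)=\frac{h^2f}{u}+\frac{|g|^2f}{u}+W\Bigl(\frac{\bar gf}{u}\Bigr)=(I+W_1)f,\qquad W_1=WM_{\bar g/u}.
\]
The operator $W_1^*$ is weakly compact, so $I+W_1\in\Phi_-$ by Lemmas~\ref{lem:wc}(b) and~\ref{lem:phi}(c). Since $R([M_h,T])\supset R(I+W_1)$, we get $[M_h,T]\in\Phi_-$, and therefore $T\notin\Phi\mathcal C(Y,Y)$. With \eqref{eq:chain} this gives equality.
\end{proof}

\begin{thebibliography}{9}

\bibitem{GS} M. Gonz\'alez and M. Salas-Brown, \emph{Two classes of operators related to the perturbation classes problem}, arXiv:2302.04506 (2023).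

\bibitem{Ko} P. Koszmider, \emph{Banach spaces of continuous functions with few operators}, Math. Ann. 330 (2004), 151--183.

\bibitem{Pl} G. Plebanek, \emph{A construction of a Banach space $C(K)$ with few operators}, Topology Appl. 143 (2004), 217--239.

\end{thebibliography}
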